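\title{Algebraic cohomology classes and resolutions of singularities: a counterexample to exactness}

\begin{abstract}
Let $\phi:\widetilde X\to X$ be a resolution of singularities of a complex projective variety, with exceptional locus $E$, and let $p>\dim X_{\mathrm{sing}}$. The sequence $H^{2p}(X)\to H^{2p}(\widetilde X)\to H^{2p}(E)$ is exact. We show that exactness can fail for the subspaces of algebraic classes, defined as the images of the operational Chow groups, and so disprove a conjecture. The first counterexample is a quartic surface in $\mathbb P^3$ with one triple point. In dimension $n$, exactness holds for all $X$ if and only if $p\ge n$. We also describe the failure of exactness in terms of cycles on $\widetilde X$, show that it does not depend on the resolution, and prove that it vanishes for $p=1$ when $H^2(X)$ has no part of weight one.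
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection*{The problem}
Varieties are reduced, irreducible and defined over $\mathbb C$, cohomology has rational coefficients unless indicated, and a subscript $\mathbb Q$ means $\otimes\,\mathbb Q$.

Let $X$ be a singular projective variety with singular locus $S=X_{\mathrm{sing}}$. A \emph{resolution} of $X$ is a proper birational morphism $\phi:\widetilde X\to X$ from a smooth projective variety that is an isomorphism over $X\setminus S$. Its \emph{exceptional locus} is $E=\phi^{-1}(S)$ with the reduced structure; it may be reducible and singular. Let $p$ be an integer with $\dim S\le p-1$. Then $H^{2p}(S)=0$, and the Mayer--Vietoris sequence of the discriminant square of $\phi$ \cite[Corollary-Definition 5.37]{PS} gives an exact sequence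
\begin{equation}\label{eq:top}
H^{2p}(X)\to H^{2p}(\widetilde X)\to H^{2p}(E).
\end{equation}
A class on $\widetilde X$ comes from $X$ exactly when it vanishes on $E$. We ask whether the same is true for algebraic classes.

On a singular space cycles cannot be pulled back, so ``algebraic'' needs a definition. For a projective, reduced, possibly reducible scheme $Y$ let $A^p(Y)$ be the operational Chow group of Fulton--MacPherson, recalled in Section~\ref{sec:background}. It is contravariant in $Y$ and equals the Chow group $CH^p(Y)$ of codimension $p$ cycles modulo rational equivalence when $Y$ is smooth. Let $W$ be the weight filtration of Deligne's mixed Hodge structure and let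
\[
\mathrm{cl}=\mathrm{cl}_Y: A^p(Y)_{\mathbb Q}\to \mathrm{Gr}^W_{2p}H^{2p}(Y)
\]
be the cycle class map of Bloch--Gillet--Soul\'e. The \emph{algebraic cohomology group} $H^{2p}_A(Y)$ is its image. For $Y$ smooth it is the span of the classes of subvarieties of codimension $p$ in $H^{2p}(Y)$. Since $\mathrm{cl}$ commutes with pull-back, morphisms induce pull-back maps on the groups $H^{2p}_A$. The following conjecture is taken from Dan and Kaur \cite{DK}.

\medskip
\noindent\textbf{Conjecture.} \emph{For every singular projective variety $X$, every resolution $\phi$ and every $p$ with $\dim S\le p-1$, the sequence of pull-back maps}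
\begin{equation}\label{eq:alg}
H^{2p}_A(X)\to H^{2p}_A(\widetilde X)\to H^{2p}_A(E)
\end{equation}
\emph{is exact.}
\medskip

The composite in \eqref{eq:alg} is zero, as it is in \eqref{eq:top}. We call the homology of \eqref{eq:alg} at the middle term the \emph{defect} and denote it by $\mathrm{Def}_p$.

\subsection*{Results}
The conjecture fails already for divisors on a surface.

\begin{theorem}\label{thm:A}
Let $C=\{f_3=0\}\subset\mathbb P^2$ be a smooth cubic curve, and let $f_4$ be a quartic form that cuts out on $C$ twelve distinct points $q_1,\dots,q_{12}$ such that $q_1-q_2$ is not torsion in $\operatorname{Pic}^0(C)$; such forms $f_4$ exist. Then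
\[
X=\{\,wf_3(x_0,x_1,x_2)+f_4(x_0,x_1,x_2)=0\,\}\subset\mathbb P^3
\]
is a projective surface with $X_{\mathrm{sing}}=\{o\}$, $o=[0:0:0:1]$, and for $p=1$ there is a resolution of $X$ for which \eqref{eq:alg} is not exact. So the conjecture is false.
\end{theorem}

\begin{theorem}\label{thm:B}
Let $n=\dim X$ and $p\ge1$.
\begin{enumerate}
\item[(1)] If $p\ge n$, then \eqref{eq:alg} is exact for every $X$ with $\dim X_{\mathrm{sing}}\le p-1$ and every resolution.
\item[(2)] For every $1\le p\le n-1$ there are a projective variety $X$ of dimension $n$ with $\dim X_{\mathrm{sing}}=p-1$ and a resolution for which \eqref{eq:alg} is not exact. It is then not exact for any resolution of this $X$.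
\end{enumerate}
\end{theorem}

Thus, for given $n$ and $p\ge1$, exactness holds for all $X$ of dimension $n$ with $\dim X_{\mathrm{sing}}\le p-1$ if and only if $p\ge n$.

The third theorem computes the defect. Let $r:CH^p(\widetilde X)_{\mathbb Q}\to A^p(E)_{\mathbb Q}$ be the pull-back along the inclusion of $E$, let $CH^p_{\mathrm{hom}}(\widetilde X)_{\mathbb Q}$ be the kernel of $\mathrm{cl}_{\widetilde X}$, and put
\[
I_{\mathrm{hom}}=\{\,r(z): z\in CH^p(\widetilde X)_{\mathbb Q},\ \mathrm{cl}_E(r(z))=0\,\}.
\]

\begin{theorem}\label{thm:C}
Let $X$, $\phi$, $E$ and $p$ be as in the conjecture.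
\begin{enumerate}
\item[(i)] The sequence $0\to A^p(X)\to CH^p(\widetilde X)\to A^p(E)$ is exact.
\item[(ii)] The map $\phi^*$ identifies $\mathrm{Gr}^W_{2p}H^{2p}(X)$ with the kernel of $H^{2p}(\widetilde X)\to\mathrm{Gr}^W_{2p}H^{2p}(E)$. In particular $H^{2p}_A(X)\to H^{2p}_A(\widetilde X)$ is injective.
\item[(iii)] $\mathrm{Def}_p\cong I_{\mathrm{hom}}\big/r\big(CH^p_{\mathrm{hom}}(\widetilde X)_{\mathbb Q}\big)$. So \eqref{eq:alg} is exact if and only if every $z\in CH^p(\widetilde X)_{\mathbb Q}$ with $\mathrm{cl}_E(r(z))=0$ can be changed by a homologically trivial cycle into a $z'$ with $r(z')=0$ in $A^p(E)_{\mathbb Q}$.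
\item[(iv)] $\mathrm{Def}_p$ depends only on $X$ and $p$, not on $\phi$.
\item[(v)] If $p=1$ and $\mathrm{Gr}^W_1H^2(X)=0$, then \eqref{eq:alg} is exact for every resolution.
\end{enumerate}
\end{theorem}

\subsection*{Why one expects exactness, and why it fails}
Parts (i) and (ii) of Theorem~\ref{thm:C} give a commutative diagram with exact rows,
\[
\begin{array}{ccccccc}
0&\longrightarrow& A^p(X)_{\mathbb Q}&\longrightarrow& CH^p(\widetilde X)_{\mathbb Q}&\stackrel{r}{\longrightarrow}& A^p(E)_{\mathbb Q}\\[2pt]
&&\downarrow&&\downarrow&&\downarrow\\[2pt]
0&\longrightarrow&\mathrm{Gr}^W_{2p}H^{2p}(X)&\longrightarrow& H^{2p}(\widetilde X)&\longrightarrow&\mathrm{Gr}^W_{2p}H^{2p}(E),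
\end{array}
\]
and \eqref{eq:alg} is the image of the top row in the bottom row. The rational classes of type $(p,p)$ in the bottom row also form an exact sequence, because an injective morphism of pure Hodge structures detects the type of a class. So exactness holds for cycles, for cohomology and for Hodge classes, and it is natural to expect it for algebraic classes. It does hold whenever $\mathrm{cl}_E$ is injective, for instance for a surface with $E\cong\mathbb P^1$: a cycle whose class vanishes on $E$ then satisfies $r(z)=0$ and descends by the top row.

The image of an exact sequence need not be exact, however. To descend as a cycle, $z$ must vanish on $E$ modulo \emph{rational} equivalence, while \eqref{eq:alg} only asks that it vanish on $E$ modulo \emph{homological} equivalence. One may replace $z$ by any cycle with the same cohomology class, but on some $\widetilde X$ there is no such freedom. The simplest space on which the two equivalences differ after tensoring with $\mathbb Q$ is an elliptic curve, and on a rational surface a divisor class is determined by its cohomology class. So we look for a rational surface $\widetilde X$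 containing an elliptic curve $E$ that contracts to a point of a projective surface. The quartic of Theorem~\ref{thm:A} is such a contraction, and the offending class is the difference of two lines on $X$ through the triple point.

Section~\ref{sec:criterion} turns this idea into a criterion and tests it on a cone. Section~\ref{sec:construction} constructs the contractions. Sections~\ref{sec:quartic}, \ref{sec:range} and~\ref{sec:defect} prove the three theorems.

\section{Background}\label{sec:background}

\subsection*{Operational Chow groups}
Let $Y$ be a scheme of finite type over $\mathbb C$, not necessarily reduced. An element $c\in A^p(Y)$ is a family of homomorphisms $c_g:CH_k(Y')\to CH_{k-p}(Y')$, one for each morphism $g:Y'\to Y$ and each $k$, that commute with proper push-forward, flat pull-back and the refined Gysin maps of regular embeddings; see \cite{Fu}. For $j:Y_1\to Y$ one sets $(j^*c)_g=c_{j\circ g}$, so pull-back exists for every morphism and is functorial. Composition makes $A^*(Y)$ a ring, a line bundle $L$ defines $c_1(L)\in A^1(Y)$ compatibly with pull-back, and $A^p$ takes a disjoint union to a direct sum.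

An \emph{envelope} is a proper morphism $Y'\to Y$ such that every closed subvariety of $Y$ is the birational image of a closed subvariety of $Y'$. We use three facts.
\begin{enumerate}
\item[(A1)] If $Y$ is smooth projective, then $A^p(Y)=CH^p(Y)$ \cite[Cor.~17.4]{Fu}, and pull-back between such $Y$ is the usual one. In particular $A^1(Y)=\operatorname{Pic}(Y)$, and $A^p(Y)=0$ if all components of $Y$ have dimension at most $p-1$.
\item[(A2)] (Kimura \cite[Thm~2.3]{Ki}.) If $Y'\to Y$ is an envelope, then
\[
0\to A^p(Y)\to A^p(Y')\xrightarrow{\ \mathrm{pr}_1^*-\mathrm{pr}_2^*\ }A^p(Y'\times_YY')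
\]
is exact.
\item[(A3)] If $Y_1,\dots,Y_k$ are closed subschemes of $Y$ whose union is $Y$ as a set, then $A^p(Y)\to\bigoplus A^p(Y_i)$ is injective. Indeed a subvariety of $Y$ is irreducible and reduced, so it lies in some $Y_i$; thus $\bigsqcup Y_i\to Y$ is an envelope and (A2) applies. The case $k=1$ includes $Y_{\mathrm{red}}\subset Y$.
\end{enumerate}

\subsection*{Weights}
The cohomology of a complex algebraic variety, reducible or not, carries a mixed Hodge structure, functorial for pull-back.
\begin{enumerate}
\item[(W1)] If $Y$ is projective, then $H^k(Y)$ has weights at most $k$ and vanishes for $k>2\dim Y$. If $Y$ is also smooth, then $H^k(Y)$ is pure of weight $k$.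
\item[(W2)] The functors $\mathrm{Gr}^W_m$ are exact on mixed Hodge structures, and taking the $(a,b)$-part is exact on pure Hodge structures.
\item[(W3)] For a resolution $\phi$ as above there is a long exact sequence of mixed Hodge structures \cite[Corollary-Definition 5.37]{PS}
\[
\cdots\to H^{k-1}(E)\to H^k(X)\to H^k(\widetilde X)\oplus H^k(S)\to H^k(E)\to\cdots.
\]
\item[(W4)] Let $E=\bigcup E_i$ be a divisor with simple normal crossings on a smooth projective variety and $E_{ij}=E_i\cap E_j$. Then restriction induces an isomorphism
\[
\mathrm{Gr}^W_1H^1(E)\cong\ker\Big(\bigoplus_iH^1(E_i)\to\bigoplus_{i<j}H^1(E_{ij})\Big).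
\]
This comes from the spectral sequence of the resolution $\mathbb Q_E\to\bigoplus\mathbb Q_{E_i}\to\bigoplus\mathbb Q_{E_{ij}}\to\cdots$. It is a spectral sequence of mixed Hodge structures whose first page has in position $(a,b)$ the group $H^b$ of the $(a+1)$-fold intersections, pure of weight $b$; hence it degenerates at the second page.
\end{enumerate}
By (W1), $\mathrm{Gr}^W_{2p}H^{2p}(Y)$ is the quotient $H^{2p}(Y)/W_{2p-1}$, and every pull-back from $Y$ to a smooth projective variety factors through it. About the map $\mathrm{cl}$ we use only that it commutes with pull-back and is the usual cycle class map when $Y$ is smooth projective.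

\subsection*{Picard groups}
Let $Y$ be smooth projective. By the exponential sequence, the kernel $\operatorname{Pic}^0(Y)$ of $c_1:\operatorname{Pic}(Y)\to H^2(Y,\mathbb Z)$ is the complex torus $H^1(Y,\mathcal O_Y)/H^1(Y,\mathbb Z)$. Its Lie algebra is $H^1(Y,\mathcal O_Y)=H^{0,1}(Y)$, and pull-back of line bundles is a homomorphism of complex Lie groups whose differential is pull-back on $H^1(\mathcal O)$. The kernel of $\mathrm{cl}:\operatorname{Pic}(Y)_{\mathbb Q}\to H^2(Y)$ is $\operatorname{Pic}^0(Y)_{\mathbb Q}$. We write Picard groups additively and do not distinguish a divisor from its class.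
\begin{enumerate}
\item[(P1)] If $H^1(Y,\mathcal O_Y)=0$, then $\operatorname{Pic}(Y)_{\mathbb Q}\to H^2(Y)$ is injective. The hypothesis holds when $Y$ is birational to a projective space, since $h^{0,1}=h^{1,0}$ and holomorphic $1$-forms are a birational invariant of smooth projective varieties.
\item[(P2)] On an elliptic curve $C$ there are points $q_1,q_2$ with $q_1-q_2$ not torsion, that is, nonzero in $\operatorname{Pic}(C)_{\mathbb Q}$. Indeed $q\mapsto q-q_2$ is a bijection from the uncountable set $C$ to $\operatorname{Pic}^0(C)$, whose torsion subgroup is countable.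
\end{enumerate}

\section{A criterion for isolated singularities}\label{sec:criterion}

The whole obstruction is visible for $p=1$ and one singular point.

\begin{lemma}\label{lem:criterion}
Let $X$ be a projective variety with $X_{\mathrm{sing}}=\{o\}$ and $\phi:\widetilde X\to X$ a resolution whose exceptional locus $E$ is smooth. Let $\alpha\in\operatorname{Pic}(\widetilde X)$ and assume:
\begin{enumerate}
\item[(a)] $H^1(\widetilde X,\mathcal O_{\widetilde X})=0$;
\item[(b)] $\mathrm{cl}(\alpha|_E)=0$ in $H^2(E)$;
\item[(c)] $\alpha|_E\ne0$ in $\operatorname{Pic}(E)_{\mathbb Q}$.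
\end{enumerate}
Then \eqref{eq:alg} is not exact for $p=1$: the class $\mathrm{cl}(\alpha)$ is in the kernel of the second map and not in the image of the first.
\end{lemma}

\begin{proof}
By (b), $\mathrm{cl}(\alpha)|_E=\mathrm{cl}(\alpha|_E)=0$. Suppose that $\mathrm{cl}(\alpha)=\phi^*\mathrm{cl}(a)$ with $a\in A^1(X)_{\mathbb Q}$. Then $\phi^*a$ and $\alpha$ are elements of $A^1(\widetilde X)_{\mathbb Q}=\operatorname{Pic}(\widetilde X)_{\mathbb Q}$ with the same cohomology class, so $\phi^*a=\alpha$ by (a) and (P1). The composite $E\hookrightarrow\widetilde X\to X$ factors through the point $o$, so $\alpha|_E=(\phi^*a)|_E$ is pulled back from $A^1(\{o\})_{\mathbb Q}$, which is zero by (A1). This contradicts (c).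
\end{proof}

The most obvious way to contract an elliptic curve satisfies (b) and (c) but not (a), and gives no counterexample.

\begin{example}\label{ex:cone}
Let $X=\{f_3(x_0,x_1,x_2)=0\}\subset\mathbb P^3$ be the cone over a smooth plane cubic $C$. Blowing up the vertex gives a resolution $\widetilde X$ that is a $\mathbb P^1$-bundle $\rho:\widetilde X\to C$, and $E$ is a section. With $q_1,q_2$ as in (P2), the difference $\alpha=\rho^*(q_1-q_2)$ of two rulings restricts to $q_1-q_2$ on $E\cong C$, so (b) and (c) hold. But $\mathrm{cl}(\alpha)=\rho^*\mathrm{cl}(q_1-q_2)=0$ already on $\widetilde X$. In fact \eqref{eq:alg} is exact. The map $H^2(\widetilde X)\cong\mathbb Q^2\to H^2(E)\cong\mathbb Q$ is onto because a ruling meets $E$ once, so its kernel is a line, and this line contains the nonzero class of $\phi^*c_1(\mathcal O_X(1))$.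
\end{example}

To satisfy (a) we start from a rational surface. A cubic $C\subset\mathbb P^2$ has self-intersection $9$, and blowing up points $q_1,\dots,q_k$ on it lowers this number. The exceptional curves restrict to the divisors $q_i$ on the strict transform $E$ of $C$, so their differences are candidates for $\alpha$. The difficulty is projectivity of the contraction: a hyperplane class of $X$ pulls back to a line bundle that is trivial on $E$, and this forces a relation among $\mathcal O_C(1),q_1,\dots,q_k$ in $\operatorname{Pic}(C)$. In Theorem~\ref{thm:A} we impose the single relation $q_1+\dots+q_{12}\sim\mathcal O_C(4)$, which leaves $q_1-q_2$ free, and write down the contraction explicitly.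

\section{Contracting a divisor to a point}\label{sec:construction}

Consider first the quartic $X$ of Theorem~\ref{thm:A}. The lines through $o$ are parametrized by $u=[\hat u]\in\mathbb P^2$, the points of the line $u$ are $[y\hat u:w]$, and
\begin{equation}\label{eq:lines}
wf_3(y\hat u)+f_4(y\hat u)=y^3\big(wf_3(\hat u)+yf_4(\hat u)\big).
\end{equation}
So the line meets $X$ three times at $o$ and at one residual point $[y:w]=[f_3(\hat u):-f_4(\hat u)]$, unless $u$ is one of the twelve points $q_i$, in which case the line lies on $X$. The residual point is $o$ itself when $u\in C$. Projection from $o$ is therefore birational onto $\mathbb P^2$, and the surface $\{wf_3+yf_4=0\}$ in the $\mathbb P^1$-bundle of pairs (line through $o$, point on it) should be a resolution. Theorem~\ref{thm:B} needs the same construction over other bases, so we carry it out in general; the reader may keep $M=\mathbb P^2$ and $D=C$ in mind.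

\subsection*{Data}
Let $M\subset\mathbb P^N$ be a smooth projective variety of dimension $m\ge2$ and $L=\mathcal O_M(1)$. Let $D\subset M$ be a smooth irreducible divisor with equation $f\in H^0(M,\mathcal O_M(D))$. Let $h\in H^0(M,L(D))$ be such that at every point of $Z=\{f=h=0\}$ the differentials $df$ and $dh$, taken in local trivializations, are linearly independent. Then $Z$ is smooth of codimension $2$, or empty.

For $u\in M$ let $\ell_u\subset\mathbb C^{N+1}$ be the corresponding line, the fiber of $L^{-1}$ at $u$. Put
\[
P=\{(u,[x:w])\in M\times\mathbb P^{N+1}: x\in\ell_u\},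
\]
with projections $\rho:P\to M$ and $\kappa:P\to\mathbb P^{N+1}$. The map $\rho$ is the $\mathbb P^1$-bundle of lines in $L^{-1}\oplus\mathcal O_M$. Let $\mathcal O_P(1)=\kappa^*\mathcal O(1)$. The two components of the tautological inclusion $\mathcal O_P(-1)\subset\rho^*L^{-1}\oplus\mathcal O_P$ are sections
\[
y\in H^0(P,\mathcal O_P(1)\otimes\rho^*L^{-1}),\qquad w\in H^0(P,\mathcal O_P(1))
\]
without common zero. Over an open set $U\subset M$ with a nowhere zero section $u\mapsto\hat u\in\ell_u$, they are homogeneous coordinates on the fibers of $P|_U=U\times\mathbb P^1$, and $\kappa(u,[y:w])=[y\hat u:w]$.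

The image of $\kappa$ is the cone $K$ over $M$ with vertex $o=[0:1]$. The divisor $\Sigma=\{y=0\}$ is a section of $\rho$ and equals $\kappa^{-1}(o)$, and $\kappa$ restricts to an isomorphism $P\setminus\Sigma\cong K\setminus\{o\}$ with inverse $[x:w]\mapsto([x],[x:w])$. Let $B\subset P$ be the zero scheme of
\[
w\,\rho^*f+y\,\rho^*h\in H^0\big(P,\mathcal O_P(1)\otimes\rho^*\mathcal O_M(D)\big);
\]
the twist of $h$ by $L$ is what puts both terms in the same line bundle. Set $E=B\cap\Sigma$, $X=\kappa(B)$ and $\phi=\kappa|_B:B\to X$.

\begin{lemma}\label{lem:construction}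
The scheme $B$ is a smooth projective variety of dimension $m$, and $\rho$ restricts to an isomorphism $B\setminus\rho^{-1}(Z)\cong M\setminus Z$. The map $\rho$ identifies $E$ with $D$, and $\mathcal O_B(E)|_E\cong L^{-1}|_D$. Moreover $X$ is a projective variety, $\phi^{-1}(o)=E$, and $\phi:B\setminus E\to X\setminus\{o\}$ is an isomorphism. If $o$ is a singular point of $X$, then $X_{\mathrm{sing}}=\{o\}$ and $\phi$ is a resolution with exceptional locus $E$.
\end{lemma}

\begin{proof}
Locally $B=\{wf+yh=0\}\subset U\times\mathbb P^1$ with functions $f,h$ on $U$. Over $M\setminus Z$ this equation is a nonzero linear form on each fiber, so $B$ is the section $[y:w]=[f:-h]$ there; this gives the isomorphism with $M\setminus Z$. Over $u\in Z$ the whole fiber lies in $B$. In the chart $w=1$ the differential of $f+yh$ at a point of that fiber is $df+y\,dh+h(u)\,dy=df+y\,dh$, and in the chart $y=1$ the differential of $wf+h$ is $w\,df+dh+f(u)\,dw=w\,df+dh$. Both are nonzero because $df$ and $dh$ are independent. So $B$ is smooth. Every component of the hypersurface $B\subset P$ has dimension $m$, while $\dim\rho^{-1}(Z)\le m-1$. Hence the irreducible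 open set $B\setminus\rho^{-1}(Z)$ meets every component, and $B$ is irreducible.

On $\Sigma$ we have $y=0$ and $w$ has no zero, so $E$ is the zero scheme of $\rho^*f$ in $\Sigma\cong M$, that is, $E\cong D$. In particular $E$ is reduced. It is also the divisor of $y|_B$, so $\mathcal O_B(E)\cong(\mathcal O_P(1)\otimes\rho^*L^{-1})|_B$. Since $w$ trivializes $\mathcal O_P(1)$ on $\Sigma$, the restriction to $E$ is $L^{-1}|_D$.

Finally $X$ is the image of a projective variety, $\phi^{-1}(o)=B\cap\kappa^{-1}(o)=E$, and the isomorphism $P\setminus\Sigma\cong K\setminus\{o\}$ carries the closed subvariety $B\setminus E$ onto $X\setminus\{o\}$. So $X\setminus\{o\}$ is smooth, and the last claim follows.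
\end{proof}

The local equation $wf+yh=0$ shows that $B$ is the blow-up of $M$ along $Z$ and that $E$ is the strict transform of $D$. Blowing up $Z$, whose class on $D$ is $L(D)|_D$, changes the normal bundle of $D$ from $\mathcal O(D)|_D$ to the negative bundle $L^{-1}|_D$. We will not need this description.

\section{The quartic surface}\label{sec:quartic}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
\emph{Existence of $f_4$.} Take $q_1,q_2\in C$ as in (P2). The line bundle $\mathcal O_C(4)(-q_1-q_2)$ has degree $10\ge3$ on a curve of genus one, so it is very ample, and a general member of its linear system consists of ten distinct points $q_3,\dots,q_{12}$ different from $q_1$ and $q_2$. Then $\sum_{i=1}^{12}q_i\in|\mathcal O_C(4)|$. The sequence $0\to\mathcal O_{\mathbb P^2}(1)\to\mathcal O_{\mathbb P^2}(4)\to\mathcal O_C(4)\to0$ and $H^1(\mathbb P^2,\mathcal O(1))=0$ show that this divisor is cut out by a quartic form $f_4$.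

\emph{The resolution.} Apply Section~\ref{sec:construction} with $M=\mathbb P^2$, $L=\mathcal O(1)$, $D=C$, $f=f_3$ and $h=f_4\in H^0(\mathcal O(4))=H^0(L(D))$. Here $K=\mathbb P^3$ and $Z=\{q_1,\dots,q_{12}\}$. At $q_i$ we have $df\ne0$ because $C$ is smooth, and $dh$ does not vanish on the tangent line $\ker df$ because $f_4|_C$ has a simple zero; so $df$ and $dh$ are independent. This is where distinctness of the points is used. By \eqref{eq:lines} the irreducible surface $\kappa(B)$ lies in the quartic $\{wf_3+f_4=0\}$. The form $wf_3+f_4$ is irreducible: it is linear in $w$, so in a factorization one factor is free of $w$ and divides both $f_3$ and $f_4$, and these are coprime since $f_3$ is irreducible and $f_4|_C\ne0$. Hence $\kappa(B)$ is the quartic $X$. In the chart $w=1$ its equation is $f_3+f_4$, so $o$ has multiplicity $3$ and is singular. By Lemma~\ref{lem:construction}, $X_{\mathrm{sing}}=\{o\}$ and $\phi:\widetilde X=B\to X$ is a resolution with $E\cong C$. The surface $\widetilde X$ is birational to $\mathbb P^2$, so condition (a) of Lemma~\ref{lem:criterion} holds by (P1).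

\emph{The class.} Let $G_i=\rho^{-1}(q_i)\cong\mathbb P^1$; these curves map onto the twelve lines of $X$ through $o$. The curve $G_i$ is a fiber of $\rho$ and $\Sigma$ is a section, so $G_i$ meets $E$ only at the point $(q_i,o)$. Near $q_i$ the functions $f,h$ are coordinates on $\mathbb P^2$. In the chart $w=1$ the surface $\widetilde X$ is the graph $f=-yh$, so $(h,y)$ are coordinates on it, $G_i=\{f=h=0\}=\{h=0\}$ and $E=\{y=0\}$. The intersection is transversal, and therefore
\begin{equation}\label{eq:Gi}
G_i|_E=q_i\quad\text{in }\operatorname{Pic}(E)=\operatorname{Pic}(C).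
\end{equation}
Let $\alpha=G_1-G_2$. Then $\alpha|_E=q_1-q_2$ has degree zero, so its class in $H^2(E)=\mathbb Q$ vanishes, and it is not torsion. These are conditions (b) and (c), and Lemma~\ref{lem:criterion} finishes the proof.
\end{proof}

The class $\alpha$ is a difference of two strict transforms of lines through $o$, as in Example~\ref{ex:cone}. On the cone the two lines move in one family. Here they do not, and by (P1) no other element of $\operatorname{Pic}(\widetilde X)_{\mathbb Q}$ has the same cohomology class.

\section{The range of dimension and codimension}\label{sec:range}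

\begin{proof}[Proof of Theorem~\ref{thm:B}(1)]
If $p>n$, then $H^{2p}(\widetilde X)=0$ and there is nothing to prove. Let $p=n$. Then $H^{2n}_A(\widetilde X)=H^{2n}(\widetilde X)=\mathbb Q$, and $H^{2n}(E)=0$ since $\dim E\le n-1$, so exactness means that the first map is onto. Fix an embedding of $X$ in a projective space. The class $c_1(\mathcal O_X(1))^n\in A^n(X)$ pulls back to $c_1(\phi^*\mathcal O_X(1))^n$, which has degree $\deg X>0$ by the projection formula, as $\phi$ is birational. So the first map is onto.
\end{proof}

For part (2) we face two problems. In codimension $p>1$ there is no analogue of (P1) to control the homologically trivial cycles on $\widetilde X$. We avoid this by taking a product with $\mathbb P^{p-1}$, where a cycle of codimension $p$ has a coefficient that is a divisor class. The product raises $n$, $p$ and $\dim X_{\mathrm{sing}}$ by $p-1$, so the quartic alone only gives $n=p+1$. We therefore also need examples with $p=1$ and an isolated singularity in every dimension $m\ge2$.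

In higher dimension the classes $G_i$ are not available. They came from the splitting of $Z$ into several components, and for $m\ge3$ and $L(D)$ ample the smooth locus $Z$ is an ample divisor on a variety $D$ of dimension at least $2$, hence connected. So we build the class into $M$ from the start.

\begin{lemma}\label{lem:isolated}
For every $m\ge2$ there are a projective variety $X_0$ of dimension $m$ with one singular point $o$, a resolution $\phi_0:B\to X_0$ with smooth exceptional locus $E_0$, and a class $\alpha_0\in\operatorname{Pic}(B)$ satisfying conditions (a), (b), (c) of Lemma~\ref{lem:criterion}.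
\end{lemma}

\begin{proof}
Let $C\subset\mathbb P^2$ be a smooth cubic and $q_1,q_2\in C$ as in (P2). Let $R$ be the blow-up of $\mathbb P^2$ at $q_1$ and $q_2$, with exceptional curves $F_1,F_2$, and let $C'\cong C$ be the strict transform of $C$. Since $C$ is smooth at $q_i$, the curve $C'$ meets $F_i$ transversally at one point, so $F_i|_{C'}=q_i$. Put
\[
M=R\times\mathbb P^{m-2},\qquad D=C'\times\mathbb P^{m-2}.
\]
Let $L$ be a power of a very ample line bundle on $M$, so high that $L(D)$ is very ample too, and embed $M$ by $L$. By Bertini's theorem, applied to $D$ in the embedding given by $L(D)$, a general $h\in H^0(M,L(D))$ has $d(h|_D)\ne0$ along $Z$; this says that $df$ and $dh$ are independent there. Lemma~\ref{lem:construction} gives $\phi_0:B\to X_0$ and $E_0\cong D$.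

The variety $B$ is birational to $M$, hence to $\mathbb P^m$, so (a) holds. Let $\alpha_0=\rho^*\mathrm{pr}_R^*(F_1-F_2)$. Under $E_0\cong C'\times\mathbb P^{m-2}$ its restriction is the pull-back of $q_1-q_2$ from $C'$. This is homologically trivial, which is (b), and restricting further to a curve $\Gamma=C'\times\{\mathrm{pt}\}$ gives back $q_1-q_2$, which proves (c).

It remains to show that $o$ is singular. Here there is no equation from which to read off a multiplicity, and we use $\alpha_0$ instead. Suppose that $X_0$ is smooth. Represent $\alpha_0|_{B\setminus E_0}$ by a divisor on $B\setminus E_0\cong X_0\setminus\{o\}$; its closure in $X_0$ is Cartier and defines $\beta\in\operatorname{Pic}(X_0)$. The class $\phi_0^*\beta-\alpha_0$ is trivial on $B\setminus E_0$ and $E_0$ is irreducible, so $\phi_0^*\beta-\alpha_0=cE_0$ in $\operatorname{Pic}(B)$ for some $c\in\mathbb Z$. Restrict to $E_0$. Since $\phi_0(E_0)=\{o\}$, we have $\phi_0^*\beta|_{E_0}=0$, and Lemma~\ref{lem:construction} gives $-\alpha_0|_{E_0}=c\,\mathcal O_B(E_0)|_{E_0}=-c\,L|_D$. On $\Gamma$ the left side has degree $0$ and $L$ has positive degree, so $c=0$. Then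 $\alpha_0|_{E_0}=0$, contrary to (c). So $o$ is singular, and $\phi_0$ is a resolution by Lemma~\ref{lem:construction}.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}(2)]
Let $m=n-p+1\ge2$ and take $X_0,B,E_0,\alpha_0$ from Lemma~\ref{lem:isolated}. Put
\[
X=X_0\times\mathbb P^{p-1},\qquad\widetilde X=B\times\mathbb P^{p-1},\qquad\phi=\phi_0\times\mathrm{id}.
\]
Then $\dim X=n$, the singular locus $S=\{o\}\times\mathbb P^{p-1}$ has dimension $p-1$, and $\phi$ is a resolution with smooth exceptional locus $E=E_0\times\mathbb P^{p-1}$.

Let $\eta$ be the hyperplane class of $\mathbb P^{p-1}$. For $Y$ smooth projective, the projective bundle formula gives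
\[
CH^p(Y\times\mathbb P^{p-1})=\bigoplus_{i=0}^{p-1}CH^{p-i}(Y)\,\eta^i,\qquad
H^{2p}(Y\times\mathbb P^{p-1})=\bigoplus_{i=0}^{p-1}H^{2p-2i}(Y)\,\eta^i .
\]
The cycle class map and the restriction from $Y=B$ to $Y=E_0$ are multiplicative and preserve $\eta$, so they act on each coefficient separately.

Let $\alpha=\alpha_0\eta^{p-1}\in CH^p(\widetilde X)$. By (b), $\mathrm{cl}(\alpha)|_E=\mathrm{cl}(\alpha_0|_{E_0})\eta^{p-1}=0$. Suppose that $\mathrm{cl}(\alpha)=\phi^*\mathrm{cl}(a)$ with $a\in A^p(X)_{\mathbb Q}$, and write $\phi^*a=\sum_{i=0}^{p-1}\xi_i\eta^i$ with $\xi_i\in CH^{p-i}(B)_{\mathbb Q}$. We cannot conclude that $\phi^*a=\alpha$, but comparing coefficients of $\eta^{p-1}$ gives $\mathrm{cl}(\xi_{p-1})=\mathrm{cl}(\alpha_0)$ in $H^2(B)$, so $\xi_{p-1}=\alpha_0$ by (a) and (P1). The coefficient of $\eta^{p-1}$ in $(\phi^*a)|_E$ is then $\alpha_0|_{E_0}$, which is nonzero by (c); hence $(\phi^*a)|_E\ne0$. On the other hand $E\to X$ factors through $S\cong\mathbb P^{p-1}$, so $(\phi^*a)|_E$ is pulled back from $A^p(\mathbb P^{p-1})_{\mathbb Q}$, which is zero by (A1). This contradiction shows that \eqref{eq:alg} is not exact for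 $\phi$. The claim for all resolutions follows from Theorem~\ref{thm:C}(iv), whose proof does not use the present theorem.
\end{proof}

\section{The defect}\label{sec:defect}

Throughout this section $X$, $S$, $\phi$, $E$ and $p$ are as in the conjecture, and we prove Theorem~\ref{thm:C}.

\subsection*{Descent of operational classes and of cohomology}
The examples used only that a class from $X$ vanishes on $E$. To compute the defect we need the converse, and this is what Kimura's theorem provides. The resolution $\phi$ itself need not be an envelope, because of the subvarieties of $S$, so we add $S$ as a second component. The hypothesis on $\dim S$ makes this component invisible.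

\begin{lemma}\label{lem:AS}
If $Y$ is a reduced projective scheme with $\dim Y\le p-1$, then $A^p(Y)=0$.
\end{lemma}

\begin{proof}
We show by induction on $\dim Y$ that $Y$ has an envelope $\widetilde Y\to Y$ with $\widetilde Y$ smooth projective and $\dim\widetilde Y\le\dim Y$; then $A^p(Y)\subset A^p(\widetilde Y)=0$ by (A2) and (A1). Let $Y_j$ be the irreducible components of $Y$, and let $\widetilde Y_j\to Y_j$ be birational morphisms from smooth projective varieties, isomorphisms over dense open sets $U_j\subset Y_j$. The closed set $Y'=\bigcup_j(Y_j\setminus U_j)$ is empty or has dimension less than $\dim Y$, so it has an envelope $\widetilde Y'$ of the required kind. Take $\widetilde Y=\bigsqcup_j\widetilde Y_j\sqcup\widetilde Y'$. A subvariety of $Y$ lies in some $Y_j$. If it meets $U_j$, it is the birational image of its strict transform in $\widetilde Y_j$; otherwise it lies in $Y'$.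
\end{proof}

\begin{proof}[Proof of (i)]
The map $Y=\widetilde X\sqcup S\to X$ is an envelope: a subvariety of $X$ not contained in $S$ is the birational image of its strict transform, and a subvariety contained in $S$ lifts to the component $S$. By Lemma~\ref{lem:AS}, $A^p(Y)=CH^p(\widetilde X)$. So by (A2) the map $\phi^*$ is injective on $A^p(X)$, and its image consists of the $c\in CH^p(\widetilde X)$ such that $(c,0)$ has equal pull-backs under the two projections of
\[
Y\times_XY=(\widetilde X\times_X\widetilde X)\sqcup(\widetilde X\times_XS)\sqcup(S\times_X\widetilde X)\sqcup S .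
\]
On the last piece both pull-backs are zero. On each of the two middle pieces the condition is that $c$ restricts to zero on the closed subscheme $\widetilde X\times_XS$ of $\widetilde X$. The reduced scheme of this subscheme is $E$, so by (A3) the condition is equivalent to $c|_E=0$.

It remains to see that $c|_E=0$ implies $\mathrm{pr}_1^*c=\mathrm{pr}_2^*c$ on the first piece. A pair of points of $\widetilde X$ with the same image in $X$ either lies over $X\setminus S$, and then the points are equal, or lies in $E\times_SE$. So $\widetilde X\times_X\widetilde X$ is, as a set, the union of the diagonal $\Delta$ and the closed subscheme $E\times_SE$, and by (A3) it suffices to compare the two pull-backs on each. On $\Delta$ the projections coincide. On $E\times_SE$ both projections factor through $E$, so both pull-backs vanish.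
\end{proof}

\begin{proof}[Proof of (ii)]
Apply the exact functor $\mathrm{Gr}^W_{2p}$ to the terms $H^{2p-1}(E)\to H^{2p}(X)\to H^{2p}(\widetilde X)\oplus H^{2p}(S)\to H^{2p}(E)$ of (W3). By (W1), $H^{2p-1}(E)$ has weights at most $2p-1$, $H^{2p}(S)=0$, and $H^{2p}(\widetilde X)$ is pure of weight $2p$.
\end{proof}

\begin{remark}\label{rem:dimension}
The hypothesis $\dim S\le p-1$ enters only through $A^p(S)=0$ and $H^{2p}(S)=0$. Without it \eqref{eq:alg} is not even a complex. If $\dim S\ge p$, choose a subvariety $V\subset E$ of dimension $p$ whose image in $S$ has dimension $p$, and a birational morphism $\widetilde V\to V$ from a smooth projective variety. The pull-back of $c_1(\mathcal O_X(1))^p$ to $\widetilde V$ has positive degree, so its class in $H^{2p}_A(E)$ is not zero.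
\end{remark}

\subsection*{The formula for the defect}

\begin{proof}[Proof of (iii)]
Write $CH^p_{\mathrm{hom}}$ for $CH^p_{\mathrm{hom}}(\widetilde X)_{\mathbb Q}$ and let $\mathcal N=\{z\in CH^p(\widetilde X)_{\mathbb Q}:\mathrm{cl}_E(r(z))=0\}$. Since $\mathrm{cl}_E(r(z))=\mathrm{cl}(z)|_E$, the space $\mathcal N$ contains $CH^p_{\mathrm{hom}}$; it also contains $\ker r$, which is $\phi^*A^p(X)_{\mathbb Q}$ by (i). We show that both sides of (iii) are the quotient of $\mathcal N$ by $J=CH^p_{\mathrm{hom}}+\phi^*A^p(X)_{\mathbb Q}$.

The map $r:\mathcal N\to I_{\mathrm{hom}}$ is onto by definition, and $r(z)\in r(CH^p_{\mathrm{hom}})$ if and only if $z\in CH^p_{\mathrm{hom}}+\ker r=J$. So $\mathcal N/J\cong I_{\mathrm{hom}}/r(CH^p_{\mathrm{hom}})$. The map $\mathrm{cl}$ sends $\mathcal N$ onto the kernel of $H^{2p}_A(\widetilde X)\to H^{2p}_A(E)$. The image of $H^{2p}_A(X)$ is $\mathrm{cl}(\phi^*A^p(X)_{\mathbb Q})$, and its preimage in $\mathcal N$ is $J$. So $\mathcal N/J\cong\mathrm{Def}_p$. The last sentence of (iii) is the statement $\mathcal N=CH^p_{\mathrm{hom}}+\ker r$.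
\end{proof}

\subsection*{Independence of the resolution}
The formula (iii) involves $E$, which changes with $\phi$. Part (ii) lets us move the defect into a space that depends only on $X$.

\begin{proof}[Proof of (iv)]
Let $V=\mathrm{Gr}^W_{2p}H^{2p}(X)$ and $V_\phi=\{v\in V:\phi^*v\in H^{2p}_A(\widetilde X)\}$. By (ii), the kernel of $H^{2p}_A(\widetilde X)\to H^{2p}_A(E)$ is $H^{2p}_A(\widetilde X)\cap\phi^*V=\phi^*V_\phi$, and $\phi^*$ is injective on $V$. So $\mathrm{Def}_p=V_\phi/H^{2p}_A(X)$, and we must show that the subspace $V_\phi\subset V$ does not depend on $\phi$.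

Any two resolutions $\widetilde X_1,\widetilde X_2$ are dominated by a third. The part of $\widetilde X_1\times_X\widetilde X_2$ over $U=X\setminus S$ is a copy of $U$. Its closure is a projective variety, and resolving it by a morphism that is an isomorphism over its smooth locus gives a resolution of $X$ that maps birationally to both $\widetilde X_i$. So it suffices to compare $\phi$ with a resolution $\phi'=\phi\circ\psi$, where $\psi:X'\to\widetilde X$ is a birational morphism of smooth projective varieties. Both $\psi^*$ and the Gysin map $\psi_*$ preserve algebraic classes, and $\psi_*\psi^*=\mathrm{id}$ by the projection formula. If $v\in V_\phi$, then $\phi'^*v=\psi^*\phi^*v$ is algebraic. If $v\in V_{\phi'}$, then $\phi^*v=\psi_*\psi^*\phi^*v=\psi_*\phi'^*v$ is algebraic. Hence $V_\phi=V_{\phi'}$.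
\end{proof}

\subsection*{Divisors and weight one}
For $p=1$ both terms in (iii) come from complex tori, so surjectivity can be tested on Lie algebras, and these are read off from Hodge structures of weight one. The difficulty is that $E$ may be singular; part (iv) allows us to choose a good $E$.

\begin{proof}[Proof of (v)]
Here $S$ is finite. If $\dim X=1$, Theorem~\ref{thm:B}(1) applies. Otherwise, by (iv), we may blow up $\widetilde X$ further along smooth centers over $S$ and assume that $E$ is a divisor with simple normal crossings, with components $E_i$. The intersections $E_{ij}$ are smooth projective, possibly empty or disconnected, and $\operatorname{Pic}^0(E_{ij})$ is the product over their components. By (A3) and (A1),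
\begin{equation}\label{eq:components}
A^1(E)\hookrightarrow\bigoplus_i\operatorname{Pic}(E_i).
\end{equation}
Restrictions of line bundles from $\widetilde X$ agree on the $E_{ij}$, so we consider the kernel
\[
T=\Big\{(t_i)\in\prod_i\operatorname{Pic}^0(E_i): t_i|_{E_{ij}}=t_j|_{E_{ij}}\text{ for }i<j\Big\}
\]
of the homomorphism of complex tori $\prod_i\operatorname{Pic}^0(E_i)\to\prod_{i<j}\operatorname{Pic}^0(E_{ij})$. It is a compact complex Lie group, so its identity component $T^0$ has finite index. Restriction defines a homomorphism $\tau:\operatorname{Pic}^0(\widetilde X)\to T^0$, as the source is connected.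

\emph{The map $\tau$ is onto.} The Lie algebra of the kernel of a homomorphism is the kernel of its differential, so
\[
\operatorname{Lie}T=\ker\Big(\bigoplus_iH^1(\mathcal O_{E_i})\to\bigoplus_{i<j}H^1(\mathcal O_{E_{ij}})\Big).
\]
By (W4) and (W2) this is the $(0,1)$-part of $\mathrm{Gr}^W_1H^1(E)$. Apply $\mathrm{Gr}^W_1$ to the terms $H^1(\widetilde X)\oplus H^1(S)\to H^1(E)\to H^2(X)\to H^2(\widetilde X)\oplus H^2(S)$ of (W3). Since $S$ is finite and $H^2(\widetilde X)$ is pure of weight $2$, we get an exact sequence
\begin{equation}\label{eq:weightone}
H^1(\widetilde X)\to\mathrm{Gr}^W_1H^1(E)\to\mathrm{Gr}^W_1H^2(X)\to0 .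
\end{equation}
By hypothesis the first map is onto, hence onto on $(0,1)$-parts. This says that the differential $H^1(\mathcal O_{\widetilde X})\to\operatorname{Lie}T$ of $\tau$ is onto. The image of $\tau$ is then an open subgroup of the connected group $T^0$, so it is all of $T^0$.

\emph{Conclusion.} Let $z\in\operatorname{Pic}(\widetilde X)_{\mathbb Q}$ with $\mathrm{cl}_E(r(z))=0$. Pulling back to $E_i$ gives $\mathrm{cl}(z|_{E_i})=0$ in $H^2(E_i)$. Choose a positive integer $k$ such that $kz$ is represented by a line bundle $\zeta$ with $\zeta|_{E_i}\in\operatorname{Pic}^0(E_i)$ for all $i$: first clear denominators, then kill the torsion of the groups $H^2(E_i,\mathbb Z)$. Then $(\zeta|_{E_i})\in T$, and after multiplying $k$ and $\zeta$ by the index of $T^0$ we have $(\zeta|_{E_i})\in T^0$. Take $\zeta_0\in\operatorname{Pic}^0(\widetilde X)$ with $\tau(\zeta_0)=(\zeta|_{E_i})$. By \eqref{eq:components}, $r(\zeta-\zeta_0)=0$. So $z'=z-\frac1k\zeta_0$ differs from $z$ by a homologically trivial class and $r(z')=0$. By (iii), $\mathrm{Def}_1=0$.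
\end{proof}

\subsection*{The examples again}
By \eqref{eq:weightone}, the hypothesis of (v) holds if some resolution with simple normal crossings has $H^1(E_i)=0$ for all $i$. It also holds for the cone of Example~\ref{ex:cone}, where $H^1(\widetilde X)\to H^1(E)$ is onto because $E$ is a section of $\rho$.

\begin{remark}\label{rem:quartic}
Let $f_4$ be any quartic form that cuts out twelve distinct points $q_i$ on the cubic $C$. The resolution $\widetilde X$ and formula \eqref{eq:Gi} of Section~\ref{sec:quartic} did not use the condition on $q_1-q_2$. Since $H^1(\widetilde X)=0$, the sequence \eqref{eq:weightone} gives $\mathrm{Gr}^W_1H^2(X)\cong H^1(C)\ne0$, so (v) does not apply. Since $CH^1_{\mathrm{hom}}(\widetilde X)_{\mathbb Q}=0$, part (iii) gives $\mathrm{Def}_1\cong I_{\mathrm{hom}}\subset\operatorname{Pic}^0(C)_{\mathbb Q}$. As $\widetilde X\setminus\bigcup G_i\cong\mathbb P^2\setminus Z$, the group $\operatorname{Pic}(\widetilde X)$ is generated by $\rho^*\mathcal O(1)$ and the $G_i$. These restrict to $\mathcal O_C(1)=\frac14\sum q_i$ and to $q_i$ in $\operatorname{Pic}(C)_{\mathbb Q}$. Hence $I_{\mathrm{hom}}$ is the span of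 the differences $q_i-q_j$. In Theorem~\ref{thm:A} it contains $q_1-q_2\ne0$. If all differences are torsion, then \eqref{eq:alg} is exact. This case occurs: take a flex $e$ as origin of the group law, so that $\mathcal O_C(1)\sim3e$, and twelve distinct torsion points $\pm t_1,\dots,\pm t_6$; their sum as a divisor is linearly equivalent to $12e\sim\mathcal O_C(4)$. So a condition on the points cannot be dropped from Theorem~\ref{thm:A}, and the sufficient condition in (v) is not necessary.
\end{remark}

\begin{remark}\label{rem:hodge}
For the quartic of Theorem~\ref{thm:A}, part (ii) gives a unique $v\in\mathrm{Gr}^W_2H^2(X)$ with $\phi^*v=\mathrm{cl}(G_1-G_2)$. It is a rational class of type $(1,1)$ that does not lie in $H^2_A(X)$. By (iv), the sequence \eqref{eq:alg} is not exact for any resolution of this surface.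
\end{remark}

\begin{thebibliography}{9}

\bibitem{DK} Ananyo Dan and Inder Kaur, \emph{Mumford Tate groups and the Hodge conjecture}, arXiv:2301.01005 (2023).

\bibitem{Fu} Fulton, \emph{Intersection Theory}.

\bibitem{Ki} S. Kimura, \emph{Fractional intersection and bivariant theory}, Comm. Algebra 20 (1992).

\bibitem{PS} Peters and Steenbrink, \emph{Mixed Hodge Structures}.

\end{thebibliography}
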